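# Generalized robustness of toric ideals passes to subsets

## 1. Toric ideals, degrees and fibers

Throughout, $k$ is an arbitrary field, $A=\{\mathbf a_1,\dots,\mathbf a_m\}\subseteq\mathbb N^n$ is a finite set of nonzero vectors, $R=k[x_1,\dots,x_m]$ and $\mathfrak m=(x_1,\dots,x_m)$.

**Definition 1.** The *toric ideal* $I_A\subseteq R$ is the kernel of the $k$-algebra homomorphism $R\to k[t_1,\dots,t_n]$, $x_i\mapsto\mathbf t^{\mathbf a_i}$. The *degree* of a monomial is $\deg x^u=\sum_i u_i\mathbf a_i\in\mathbb N^n$, and the *fiber* of $b\in\mathbb N^n$ is the set $F_b$ of all monomials of degree $b$.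

We write $I=I_A$ when $A$ is fixed. Each $\mathbf a_i$ is a nonzero vector of $\mathbb N^n$, so each variable has positive coordinate-sum degree. Hence only the monomial $1$ has degree $0$, and every fiber is finite.

**Example 2.** Let $n=1$ and $A=\{1,2,3\}$, so $x_1\mapsto t$, $x_2\mapsto t^2$, $x_3\mapsto t^3$. Then $F_2=\{x_1^2,x_2\}$, $F_3=\{x_1^3,x_1x_2,x_3\}$ and $F_4=\{x_1^4,x_1^2x_2,x_2^2,x_1x_3\}$. The ideal is $I_A=(x_2-x_1^2,\ x_3-x_1^3)$: modulo these two elements every polynomial becomes a polynomial in $x_1$ alone, and no nonzero polynomial in $x_1$ maps to zero.

**Fact 3.** A polynomial lies in $I$ if and only if, for each $b$, the coefficients of its monomials of degree $b$ sum to $0$. In particular: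

- every binomial in $I$ is, up to a scalar, $p-q$ with $p\neq q$ monomials of equal degree;
- $I$ is spanned over $k$ by such binomials, and is homogeneous for $\deg$;
- if $x_ip-x_iq\in I$, then $p-q\in I$.

*Proof.* A monomial $x^u$ maps to $\mathbf t^{\deg x^u}$, so the coefficient of $\mathbf t^b$ in the image of $f$ is the sum of the coefficients of $f$ on $F_b$. This is the main claim. For the second item, a combination of monomials of $F_b$ with coefficient sum zero is a combination of differences of elements of $F_b$. The other items are immediate. $\square$

From now on binomials in $I$ are written $p-q$ and are considered up to sign.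

## 2. Reduced Gröbner bases read off from fibers

**Definition 4.** The *universal Gröbner basis* $\mathcal U_A$ of $I_A$ is the union of all reduced Gröbner bases of $I_A$, taken over all monomial orders.

Recall that the reduced Gröbner basis for an order $<$ is the unique set containing, for each minimal monomial generator $p$ of $\mathrm{in}_<(I)$, one element of $I$ of the form $p+(\text{tail})$, where no monomial of the tail lies in $\mathrm{in}_<(I)$. For toric ideals this can be expressed by minima of fibers.

**Fact 5.** Fix a monomial order $<$.

1. A monomial $p$ lies in $\mathrm{in}_<(I)$ if and only if $p$ is not the $<$-minimum of its fiber.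
2. The reduced Gröbner basis consists of the binomials $p-p_{\min}$, where $p$ runs over the minimal monomial generators of $\mathrm{in}_<(I)$ and $p_{\min}$ is the minimum of the fiber of $p$. Equivalently, for monomials $p>q$ of equal degree, $p-q$ is in the reduced Gröbner basis if and only if $q$ is the minimum of its fiber and, for every variable $x_i$ dividing $p$, the monomial $p/x_i$ is the minimum of its fiber.

*Proof.* (1) If $q<p$ have equal degree, then $p-q\in I$ has initial term $p$. Conversely, let $p=\mathrm{in}_<(f)$ with $f\in I$. By Fact 3 the coefficients of $f$ in degree $\deg p$ sum to zero, so $f$ contains another monomial of that degree, which is smaller than $p$.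

(2) If $p$ is a minimal generator of $\mathrm{in}_<(I)$, then $p-p_{\min}$ lies in $I$, has initial term $p$, and its tail is not in $\mathrm{in}_<(I)$ by (1). So these binomials form the reduced Gröbner basis. A monomial $p\in\mathrm{in}_<(I)$ is a minimal generator exactly when no $p/x_i$ lies in $\mathrm{in}_<(I)$, because every proper divisor of $p$ divides some $p/x_i$. Now apply (1) to $p$ and to each $p/x_i$. $\square$

**Example 6.** Let $A=\{1,2,3\}$ with the lexicographic order $x_1>x_2>x_3$. The reduced Gröbner basis is
$$\{\,x_1^2-x_2,\quad x_1x_2-x_3,\quad x_1x_3-x_2^2,\quad x_2^3-x_3^2\,\}.$$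
All four binomials are in $I_A$, with the first monomial initial. The monomials divisible by none of $x_1^2,x_1x_2,x_1x_3,x_2^3$ are $x_1$ and $x_2^ax_3^b$ with $0\le a\le2$. The latter have degrees $2a+3b$, pairwise distinct since $0,2,4$ are distinct modulo $3$, and never equal to $1$. So each fiber contains at most one such monomial. The minimum of each fiber is one of them by Fact 5(1). Hence these are exactly the fiber minima, and $\mathrm{in}_<(I)$ is generated by the four initial terms. None of these divides another, and the tails $x_2,x_3,x_2^2,x_3^2$ are fiber minima.

## 3. Markov bases and the classes of a fiber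

**Definition 7.** The *universal Markov basis* $\mathcal M_A$ of $I_A$ is the union of all minimal sets of binomial generators of $I_A$.

Recall the graded Nakayama lemma: a set $S$ of homogeneous elements of $I$ generates $I$ if and only if its image spans the $k$-vector space $I/\mathfrak mI$. If $S$ generates, it spans because $R/\mathfrak m=k$. Conversely, let $N$ be the ideal generated by $S$ and suppose $I=N+\mathfrak mI$. Grade by the coordinate sum of $\deg$. If $I/N\ne0$, a nonzero homogeneous element of least degree in it would lie in $\mathfrak m(I/N)$, whose nonzero elements have strictly larger degrees, a contradiction.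

**Fact 8.** A binomial $p-q\in I$ is in $\mathcal M_A$ if and only if $p-q\notin\mathfrak mI$.

*Proof.* All binomials in $I$ are homogeneous, so Nakayama applies. If $p-q\in\mathfrak mI$ belonged to a binomial generating set $S$, then $S\setminus\{p-q\}$ would have the same span in $I/\mathfrak mI$ and would still generate, so $S$ would not be minimal. If $p-q\notin\mathfrak mI$, extend its class to a basis of $I/\mathfrak mI$ by classes of binomials, which is possible because binomials generate $I$. The chosen binomials generate $I$ and no proper subset does. $\square$

**Definition 9.** For $p,q\in F_b$ write $p\sim q$ if $p-q\in\mathfrak mI$. This is an equivalence relation, since $\mathfrak mI$ is closed under addition and negation. Its equivalence classes are called *the classes of $F_b$*.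

By Fact 8, $\mathcal M_A$ consists exactly of the $p-q$ with $p,q$ in the same fiber and $p\not\sim q$.

**Fact 10.** If $p,q\in F_b$ are both divisible by a variable $x_i$, then $p\sim q$.

*Proof.* We have $p-q=x_i(p/x_i-q/x_i)$, and $p/x_i-q/x_i\in I$ by Fact 3. $\square$

**Example 11.** Let $A=\{1,2,3\}$. No element of $\mathfrak mI\subseteq\mathfrak m^2$ contains a variable as a monomial, so $x_2$ and $x_3$ are each alone in their class. The classes of $F_2$ are $\{x_1^2\},\{x_2\}$. The classes of $F_3$ are $\{x_1^3,x_1x_2\},\{x_3\}$, the first two monomials being equivalent by Fact 10. As $I$ is generated in degrees $2$ and $3$, the space $I/\mathfrak mI$ is zero in all other degrees, so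
$$\mathcal M_A=\{x_2-x_1^2,\ x_3-x_1^3,\ x_3-x_1x_2\}.$$

## 4. Generalized robust ideals and their subconfigurations

**Definition 12.** The toric ideal $I_A$ is *generalized robust* if $\mathcal U_A=\mathcal M_A$. It is *robust* if $\mathcal U_A$ is a minimal generating set of $I_A$.

**Example 13.** Let $A=\{2,3\}$, with variables $x_2,x_3$. If $p-q\in I_A$ and we cancel the common factor of $p$ and $q$, we are left, up to sign, with $x_2^{3j}-x_3^{2j}$, a multiple of $f=x_2^3-x_3^2$. So $I_A=(f)$. The reduced Gröbner basis for any order is $\{f\}$ up to sign. As $I_A/\mathfrak mI_A$ lives in degree $6$, where the fiber is $\{x_2^3,x_3^2\}$, we get $\mathcal M_A=\{f\}=\mathcal U_A$. This ideal is generalized robust, and robust.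

**Example 14.** Let $B$ consist of six vectors in $\mathbb N^4$, with variables $x_1,x_2,x_3,x_4,s,r$ of degrees
$$(1,0,0,0),\ (0,1,1,1),\ (0,1,0,0),\ (1,0,1,1),\ (0,0,1,0),\ (1,1,0,1).$$
Put $p=x_1x_2$ and $q=x_3x_4$. Then $p,q,sr$ all have degree $d=(1,1,1,1)$. Let $(u_1,u_2,u_3,u_4,u_s,u_r)$ be an integer relation among the vectors:
$$u_1+u_4+u_r=0,\quad u_2+u_3+u_r=0,\quad u_2+u_4+u_s=0,\quad u_2+u_4+u_r=0.$$
Comparing the first and second equations with the fourth gives $u_1=u_2$ and $u_3=u_4$; the third and fourth give $u_s=u_r$. So the relations are the vectors $(\lambda+\mu,\lambda+\mu,-\lambda,-\lambda,-\mu,-\mu)$ with $\lambda,\mu\in\mathbb Z$.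

*Generators.* We claim $I_B=J:=(q-p,\ sr-p)$. Modulo $J$, replace $q$ and $sr$ by $p$ repeatedly in a monomial. Each replacement lowers the total exponent of $x_3$ and $s$, so the process stops at a monomial divisible by neither $q$ nor $sr$. Two such monomials of equal degree have exponent difference $(\lambda+\mu,\lambda+\mu,-\lambda,-\lambda,-\mu,-\mu)$. If $\lambda\ne0$, one of them is divisible by $x_3x_4=q$; if $\mu\neq0$, one is divisible by $sr$. So $\lambda=\mu=0$ and they are equal. Hence the two terms of any binomial in $I_B$ are congruent modulo $J$, and $I_B=J$.

*Both bases.* Adding a relation to the exponent vector of $p$ and requiring nonnegative entries gives $\lambda\le0$, $\mu\le0$, $\lambda+\mu\ge-1$, so $F_d=\{p,q,sr\}$. Since $I_B$ is generated in degree $d$, $\mathfrak mI_B$ is zero there. The three classes are singletons and $\mathcal M_B=\{p-q,\ p-sr,\ q-sr\}$. For any order, let $u$ be the smallest of $p,q,sr$ and $v,v'$ the other two. Then $v-u,\ v'-u$ generate $I_B$ and have coprime initial terms, so they form a Gröbner basis, and it is reduced because $u$ is divisible by neither $v$ nor $v'$. Each of $p,q,sr$ is the smallest for some order: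 compare first the total degree in the four variables not dividing it. So $\mathcal U_B=\mathcal M_B$.

Thus $I_B$ is generalized robust. It is not robust, because it has the two generators $q-p,\ sr-p$ while $\mathcal U_B$ has three elements, one of which is a difference of the other two.

**Example 15.** For $A=\{1,2,3\}$ the ideal is not generalized robust: $x_2^3-x_3^2\in\mathcal U_A$ by Example 6, but it is not in $\mathcal M_A$ by Example 11.

**Subsets.** For $A'\subseteq A$ let $R'=k[A']\subseteq R$ be the polynomial subring on the variables corresponding to $A'$, let $\mathfrak m'$ be the ideal of $R'$ generated by these variables, and let $I'=I_{A'}$. The map defining $I'$ is the restriction of the map defining $I$, so $I'=I\cap R'$, and the fiber of $b$ for $A'$ is $F_b\cap R'$. We write $\sim'$ for the relation of Definition 9 for $A'$. For instance, $A'=\{2,3\}\subseteq A=\{1,2,3\}$ gives $R'=k[x_2,x_3]$; the fiber $F_4$ of Example 2 shrinks to $\{x_2^2\}$, and $I'=(x_2^3-x_3^2)$.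

We can now ask: *if $I_A$ is generalized robust and $A'\subseteq A$, is $I_{A'}$ generalized robust?* The question comes from Christos Tatakis and Ignacio García-Marco, "On robustness and related properties on toric ideals", arXiv:2204.13136 (2022). We shall prove that the answer is yes, in the following precise form.

**Theorem 16.** If $I_A$ is generalized robust and $A'\subseteq A$, then $I_{A'}$ is generalized robust, and $\mathcal U_{A'}=\mathcal M_{A'}=\mathcal M_A\cap k[A']$.

## 5. Principal ideals and two-element fibers

Two situations can be settled by hand.

**Observation 17.** If $I_{A'}=(f)$ with $f$ a binomial, then $I_{A'}$ is generalized robust, whatever $A$ is. The reduced Gröbner basis for any order is $\{f\}$ up to sign. If $f$ has degree $b$, then $I'/\mathfrak m'I'$ lives in degree $b$ and $I'_b=k f$, so $\mathcal M_{A'}=\{f\}$ too.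

**Observation 18.** Let $F_b=\{p,q\}$ be a two-element fiber of a toric ideal $I_A$ with $p\not\sim q$. Then $p-q\in\mathcal U_A$. Take any order, and name the monomials so that $p>q$. Then $q$ is the minimum of $F_b$. By Fact 5(2) it remains to see that $p/x_i$ is the minimum of its fiber for each $x_i$ dividing $p$. If $u$ has the same degree as $p/x_i$, then $x_iu\in F_b$, so $x_iu$ is $p$ or $q$. It is not $q$: otherwise $x_i$ divides both $p$ and $q$, and $p\sim q$ by Fact 10. So $u=p/x_i$, and the fiber of $p/x_i$ is a singleton.

So for binomials of $\mathcal M_{A'}$ whose $A'$-fiber has two elements there is nothing to fear: they lie in $\mathcal U_{A'}$. The difficulty is in larger fibers.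

## 6. What restriction to $R'$ gives, and where it stops

The natural approach is to intersect the equality $\mathcal U_A=\mathcal M_A$ with $R'$ and compare each side with the corresponding set for $A'$. For the Gröbner side this works perfectly.

**Lemma 19** (well known). $\mathcal U_{A'}=\mathcal U_A\cap R'$.

*Proof.* **Inclusion $\subseteq$.** The aim is to extend a given order on $R'$ without disturbing the minima of fibers. Let $p-q$ be in the reduced Gröbner basis of $I'$ for an order $<'$, with $p$ the initial term. Let $<$ be the elimination order on $R$ that first compares the parts in the variables outside $R'$ by some monomial order on those variables, and breaks ties by $<'$. Every monomial of $R$ outside $R'$ is larger than every monomial of $R'$. So if a fiber $F_c$ meets $R'$, its $<$-minimum is the $<'$-minimum of $F_c\cap R'$. By Fact 5(2) for $A'$, $q$ is the minimum of its $A'$-fiber, and so is $p/x_i$ for each $x_i$ dividing $p$; hence they are the $<$-minima of their fibers in $R$. By Fact 5(2) for $A$, $p-q\in\mathcal U_A$.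

**Inclusion $\supseteq$.** The aim is to restrict an order. Let $p-q\in R'$ be in the reduced Gröbner basis of $I$ for $<$, with $p>q$. Restrict $<$ to $R'$. Since $q$ and all $p/x_i$ are minima of their fibers in $R$ and lie in $R'$, they are minima of the smaller fibers in $R'$. By Fact 5(2), $p-q\in\mathcal U_{A'}$. $\square$

For the Markov side we have $\mathfrak m'I'\subseteq\mathfrak mI$, so for monomials $p,q\in R'$ of equal degree
$$p\sim'q\ \Longrightarrow\ p\sim q .\tag{1}$$
If $p-q\in\mathcal M_A\cap R'$, then $p\not\sim q$, so $p\not\sim'q$ by (1). That is,
$$\mathcal M_A\cap R'\subseteq\mathcal M_{A'} .\tag{2}$$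

If $\mathcal U_A=\mathcal M_A$, these combine to
$$\mathcal U_{A'}=\mathcal U_A\cap R'=\mathcal M_A\cap R'\subseteq\mathcal M_{A'} .\tag{3}$$
What is missing is $\mathcal M_{A'}\subseteq\mathcal M_A\cap R'$. This asks for the converse of (1), and the converse is false in general.

**Example 20.** Let $A=\{1,2,3\}$, $A'=\{2,3\}$. In $R'$, $x_2^3\not\sim'x_3^2$, because $I'=(x_2^3-x_3^2)$ and $\mathfrak m'I'$ is zero in degree $6$. In $R$ there is a chain of monomials of degree $6$,
$$x_2^3\ \sim\ x_1^2x_2^2\ \sim\ x_1^3x_3\ \sim\ x_3^2,$$
in which neighbors share $x_2$, then $x_1$, then $x_3$, so Fact 10 applies at each step. Monomials outside $R'$ join two classes that are separate inside $R'$.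

Here $I_A$ is not generalized robust, and the reason is instructive: $x_2^3-x_3^2$ lies in $\mathcal U_{A'}\subseteq\mathcal U_A$, so the hypothesis $\mathcal U_A=\mathcal M_A$ would force $x_2^3\not\sim x_3^2$. In general, the hypothesis forbids the joining of $p$ and $q$ whenever $p-q\in\mathcal U_{A'}$. So one would like to show $\mathcal M_{A'}\subseteq\mathcal U_{A'}$ directly. But an element of the universal Markov basis of a toric ideal need not be in its universal Gröbner basis.

**Example 21.** Let $x_1,x_2,x_3,x_4,z$ have degrees
$$(1,0,0),\ (0,1,1),\ (0,1,0),\ (1,0,1),\ (2,2,2),$$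
and put $p=x_1x_2$, $q=x_3x_4$, both of degree $(1,1,1)$. The relations among the first four vectors are $u_1+u_4=0$, $u_2+u_3=0$, $u_2+u_4=0$, that is, the multiples of $(1,1,-1,-1)$. After canceling common factors, every binomial in $x_1,\dots,x_4$ in the ideal is $p^j-q^j$ up to sign, a multiple of $p-q$. Modulo $z-p^2$ every polynomial becomes one in $x_1,\dots,x_4$. Hence $I=(p-q,\ z-p^2)$.

*Gröbner bases.* If $p>q$, the reduced Gröbner basis is $\{p-q,\ z-q^2\}$ up to sign: these generate $I$, the initial terms are coprime whichever of $z,q^2$ is larger, and neither tail is divisible by an initial term. The case $q>p$ is symmetric. Both cases occur, so $\mathcal U=\{p-q,\ z-p^2,\ z-q^2\}$.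

*Markov basis.* $I/\mathfrak mI$ lives in degrees $(1,1,1)$ and $(2,2,2)$. By the description of the relations, the fiber of $(1,1,1)$ is $\{p,q\}$; its two elements are inequivalent, since $\mathfrak mI$ is zero in that degree. The fiber of $(2,2,2)$ is $\{z,p^2,pq,q^2\}$, with classes $\{z\}$ and $\{p^2,pq,q^2\}$: the last three are equivalent because $p^2,pq$ share $x_1$ and $pq,q^2$ share $x_3$, and the variable $z$ occurs as a monomial in no element of $\mathfrak mI\subseteq\mathfrak m^2$. So
$$\mathcal M=\mathcal U\cup\{z-pq\}\supsetneq\mathcal U .$$

So $z-pq$ is in $\mathcal M$ but in no reduced Gröbner basis, and a direct proof that each $p-q\in\mathcal M_{A'}$ lies in $\mathcal U_{A'}$ has no chance without using $A$. The same example shows a way out. The class of $pq$ is still joined to the class of $z$ by elements of $\mathcal U$, namely $z-p^2$ and $z-q^2$, with another representative in place of $pq$. By (1), $\sim'$-equivalent monomials stay equivalent in $R$. To show that two $\sim'$-classes are not joined in $R$, it is therefore enough to have *one* pair of representatives whose difference lies in $\mathcal U_{A'}$. Such a pair always exists, for every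 toric ideal.

## 7. Gröbner binomials between any two classes of a fiber

In this section $A$ is arbitrary. We look at the smallest monomial in each class.

**Lemma 22.** Let $<$ be a monomial order, $C$ a class of $F_b$, and $w$ the $<$-minimum of $C$.

(a) For every variable $x_i$ dividing $w$, $w/x_i$ is the $<$-minimum of its fiber.

(b) If $w$ is not the minimum $w_0$ of $F_b$, then $w-w_0$ belongs to the reduced Gröbner basis of $I$ for $<$.

*Proof.* **Part (a).** The point is that replacing $w/x_i$ by something smaller keeps us in the class $C$. Suppose $u<w/x_i$ has the same degree as $w/x_i$. Then $x_iu\in F_b$ and $x_iu<w$. Both $x_iu$ and $w$ are divisible by $x_i$, so $x_iu\sim w$ by Fact 10, and $x_iu\in C$. This contradicts the minimality of $w$ in $C$.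

**Part (b).** We check the criterion of Fact 5(2) for the pair $w>w_0$. The monomial $w_0$ is the minimum of its fiber, and each $w/x_i$ is the minimum of its fiber by (a). $\square$

In Example 21 with $p>q$, the class $\{p^2,pq,q^2\}$ has minimum $w=q^2=x_3^2x_4^2$. Dividing by $x_3$ gives $x_3x_4^2$, whose fiber is $\{x_3x_4^2,\ x_1x_2x_4\}$ and whose minimum is indeed $x_3x_4^2$.

Lemma 22(b) joins the minimum of a class to the minimum of the whole fiber. If $F_b$ has two classes this is all we need, since the minimum of $F_b$ is in one of them. With a third class, the minimum of $F_b$ may lie in neither of the two we care about. In Example 14, if $sr$ is the smallest of $p,q,sr$, Lemma 22(b) gives $p-sr$ and $q-sr$ but not $p-q$. So we must be able to choose the order so that the minimum of the fiber lies in a prescribed class.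

**Lemma 23.** For every class $C$ of $F_b$, there is a monomial order whose minimum on $F_b$ lies in $C$.

*Proof.* **Choice of the order.** We favor the variables of one well-chosen monomial of $C$. If $b=0$, then $F_0=\{1\}$ and any order works, so let $b\ne0$. Take any monomial order $<$ and let $w=\min_<C$. Define $\prec$ by first comparing the total degrees in the variables *not* dividing $w$, and breaking ties by $<$. This is a total order compatible with multiplication. The monomial $1$ is smallest: it has degree $0$ in those variables and it is the $<$-smallest monomial. So $\prec$ is a monomial order.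

**Verification.** We show $w=\min_\prec F_b$. Let $w'\in F_b$ with $w'\ne w$.

If $w'$ involves a variable not dividing $w$, then $w'$ has positive total degree in those variables, while $w$ has total degree zero in them. So $w\prec w'$.

Otherwise every variable of $w'$ divides $w$. Since $b\neq0$, $w'\ne1$, so some variable $x_i$ divides $w'$, and hence also $w$. By Lemma 22(a), $w/x_i$ is the $<$-minimum of its fiber. The monomial $w'/x_i$ lies in the same fiber and differs from $w/x_i$, so $w/x_i<w'/x_i$. Multiplying by $x_i$, $w<w'$. Both $w$ and $w'$ have total degree zero in the variables not dividing $w$, so the tie is broken by $<$ and $w\prec w'$. $\square$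

It matters that $w$ is the $<$-minimum of its class: this is what handles the competitors $w'$ that use only variables of $w$.

**Proposition 24.** Let $C_1\ne C_2$ be classes of a fiber $F_b$. Then there are $w_1\in C_1$ and $w_2\in C_2$ with $w_1-w_2\in\mathcal U_A$.

*Proof.* By Lemma 23 choose an order whose minimum $w_1$ on $F_b$ lies in $C_1$. Let $w_2$ be the minimum of $C_2$ for *this same* order. Then $w_2\neq w_1$ because $C_1\cap C_2=\emptyset$, so $w_2$ is not the minimum of $F_b$. Lemma 22(b), applied to $C_2$ and this order, puts $w_2-w_1$ in its reduced Gröbner basis. $\square$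

## 8. Proof of Theorem 16

Assume $\mathcal U_A=\mathcal M_A$ and let $A'\subseteq A$.

**Step 1.** *This step gives one inclusion by restriction.* It is (3): by Lemma 19, the hypothesis, and (2),
$$\mathcal U_{A'}=\mathcal U_A\cap R'=\mathcal M_A\cap R'\subseteq\mathcal M_{A'} .$$

**Step 2.** *This step gives the missing inclusion $\mathcal M_{A'}\subseteq\mathcal M_A\cap R'$, by changing representatives inside $R'$.* Let $p-q\in\mathcal M_{A'}$, so $p\not\sim'q$. Apply Proposition 24 to the toric ideal $I_{A'}$ and to the $\sim'$-classes of $p$ and of $q$. There are $w_1,w_2\in R'$ with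
$$w_1\sim'p,\qquad w_2\sim'q,\qquad w_1-w_2\in\mathcal U_{A'}\subseteq\mathcal U_A=\mathcal M_A,$$
where the inclusion is Lemma 19. Since $w_1-w_2\in\mathcal M_A$, we have $w_1\not\sim w_2$. By (1), $p\sim w_1$ and $q\sim w_2$. If $p\sim q$ held, then $w_1\sim p\sim q\sim w_2$, a contradiction. So $p\not\sim q$, that is, $p-q\in\mathcal M_A$; and $p-q\in R'$.

**Step 3.** *This step combines the two.* By Steps 1 and 2, $\mathcal U_{A'}=\mathcal M_A\cap R'\subseteq\mathcal M_{A'}\subseteq\mathcal M_A\cap R'$, so all three sets are equal. $\blacksquare$

Step 2 used the hypothesis only through $\mathcal U_{A'}\subseteq\mathcal M_A$.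

## 9. Equivalences inside $k[A']$, and robust ideals

**Theorem 25.** Let $A$ be arbitrary, $A'\subseteq A$ and $R'=k[A']$.

1. $\mathcal U_A\cap R'\subseteq\mathcal M_A$ if and only if $\mathcal U_{A'}\subseteq\mathcal M_{A'}$ and $\mathcal M_{A'}=\mathcal M_A\cap R'$.
2. $\mathcal U_A\cap R'=\mathcal M_A\cap R'$ if and only if $I_{A'}$ is generalized robust and $\mathcal M_{A'}=\mathcal M_A\cap R'$.
3. The property $\mathcal U_A\subseteq\mathcal M_A$ is inherited by all subsets of $A$.
4. If $I_A$ is robust, then every fiber has at most two classes; if it has two, both are singletons. Hence $\mathcal U_A=\mathcal M_A$ is the unique minimal binomial generating set. Robustness is inherited by all subsets of $A$.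

The uniqueness in part 4 is a theorem of Tatakis, *Generalized robust toric ideals*; Proposition 24 gives the short proof below. Parts 1 and 2 need hypotheses only on the binomials of $I_A$ lying in $R'$.

*Proof of part 1.* ($\Rightarrow$) By Lemma 19 and (2), $\mathcal U_{A'}=\mathcal U_A\cap R'\subseteq\mathcal M_A\cap R'\subseteq\mathcal M_{A'}$. In particular $\mathcal U_{A'}\subseteq\mathcal M_A$, which is all that Step 2 above needs, so $\mathcal M_{A'}\subseteq\mathcal M_A\cap R'$. With (2), equality holds. ($\Leftarrow$) $\mathcal U_A\cap R'=\mathcal U_{A'}\subseteq\mathcal M_{A'}=\mathcal M_A\cap R'\subseteq\mathcal M_A$.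

*Proof of part 2.* ($\Rightarrow$) The hypothesis implies that of part 1, so $\mathcal M_{A'}=\mathcal M_A\cap R'=\mathcal U_A\cap R'=\mathcal U_{A'}$. ($\Leftarrow$) $\mathcal U_A\cap R'=\mathcal U_{A'}=\mathcal M_{A'}=\mathcal M_A\cap R'$.

*Proof of part 3.* If $\mathcal U_A\subseteq\mathcal M_A$, then $\mathcal U_A\cap R'\subseteq\mathcal M_A$ for every $A'$, and part 1 gives $\mathcal U_{A'}\subseteq\mathcal M_{A'}$.

*Proof of part 4.*

**Counting generators.** We first express the number of minimal generators in degree $b$ by the number $r$ of classes of a nonempty fiber $F_b$. By Fact 3, $I_b$ is the space of combinations of $F_b$ with coefficient sum zero, so $\dim I_b=|F_b|-1$. The space $(\mathfrak mI)_b$ is spanned by elements $x_i(u-v)$ with $u,v$ monomials of equal degree, and $x_iu\sim x_iv$. Conversely, all differences of equivalent monomials lie in $\mathfrak mI$. So $(\mathfrak mI)_b$ is the span of all $u-v$ with $u\sim v$ in $F_b$. These are the combinations whose coefficients sum to zero on each class, a space of dimension $|F_b|-r$. Therefore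
$$\dim(I/\mathfrak mI)_b=(|F_b|-1)-(|F_b|-r)=r-1 .\tag{4}$$

**At most two classes.** Now we compare (4) with the supply of Proposition 24. Let $I_A$ be robust. Then $\mathcal U_A$ is a minimal generating set, so its image is a basis of $I/\mathfrak mI$, and by (4) it has exactly $r-1$ elements of degree $b$. Proposition 24 gives an element of $\mathcal U_A$ for each pair of classes, and different pairs give different elements, so $\binom r2\le r-1$. Hence $r\le2$.

**Singleton classes.** We show that a class with two elements would produce a second Gröbner binomial. Let $r=2$ with classes $C_1,C_2$. Then $\mathcal U_A$ has exactly one element of degree $b$, and by Proposition 24 it has the form $g_1-g_2$ with $g_j\in C_j$. For every order, one of $\min C_1,\min C_2$ is $\min F_b$ and the other is not, so $\min C_1-\min C_2\in\mathcal U_A$ up to sign by Lemma 22(b). Hence $\min C_j=g_j$ for every order. Suppose $C_j$ contains some $u\ne g_j$. If $g_j$ divided $u$, the quotient would have degree $0$ and be $1$, so $u=g_j$; thus $g_j$ does not divide $u$. So some variable $x_i$ has a larger exponent in $g_j$ than in $u$. A lexicographic order with $x_i$ largest has $u<g_j$,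 a contradiction. So both classes are singletons.

**Uniqueness.** We compare $\mathcal U_A$ and $\mathcal M_A$ degree by degree. Where $r=1$, neither has an element. Where $r=2$, both consist of the single binomial $g_1-g_2$. So $\mathcal U_A=\mathcal M_A$. Every minimal binomial generating set is contained in $\mathcal M_A=\mathcal U_A$, which is itself a minimal generating set; so it equals $\mathcal U_A$.

**Heredity.** It remains to pass to $A'\subseteq A$. The set $\mathcal U_{A'}=\mathcal U_A\cap R'$ generates $I'$, since it contains a Gröbner basis of $I'$. Being a subset of $\mathcal U_A$, it is linearly independent modulo $\mathfrak mI$, hence modulo the smaller space $\mathfrak m'I'$. So it is a minimal generating set of $I'$, and $I_{A'}$ is robust. $\square$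

**Corollary 26.** If all classes of $F_b$ are singletons, then every element of $\mathcal M_A$ of degree $b$ is in $\mathcal U_A$.

*Proof.* Let $u-v\in\mathcal M_A$ have degree $b$. Then $\{u\}\ne\{v\}$ are classes of $F_b$, and Proposition 24 leaves no choice of representatives: $u-v\in\mathcal U_A$. $\square$

## 10. Heredity of the two inclusions taken separately

The equality $\mathcal U_A=\mathcal M_A$ consists of two inclusions, and it is tempting to treat them one at a time. This does not suffice. The inclusion $\mathcal U_A\subseteq\mathcal M_A$ is hereditary by Theorem 25(3), but it does not imply equality: in Example 21, $\mathcal M\supsetneq\mathcal U$. The other inclusion is not hereditary by itself, as the next example shows.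

**Example 27** ($\mathcal M_A\subseteq\mathcal U_A$ alone is not hereditary). Enlarge the configuration $B$ of Example 14 by two vectors, with variables $z,w$ of degrees
$$\deg z=(0,0,2,0)=2\deg s,\qquad \deg w=(2,2,0,2)=2\deg r .$$
Call the result $A$, with variables ordered $x_1,x_2,x_3,x_4,s,r,z,w$. Again $p=x_1x_2$, $q=x_3x_4$, and $p,q,sr$ have degree $d=(1,1,1,1)$. A vector with last two entries $\nu,\rho$ is a relation if and only if it becomes a relation for $B$ after $2\nu$ is added to the entry at $s$, $2\rho$ is added to the entry at $r$, and the last two entries are dropped. So the relations are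
$$\{(\lambda+\mu,\ \lambda+\mu,\ -\lambda,\ -\lambda,\ -\mu-2\nu,\ -\mu-2\rho,\ \nu,\ \rho):\lambda,\mu,\nu,\rho\in\mathbb Z\}.$$

*Generators.* $I_A=(q-p,\ sr-p,\ z-s^2,\ w-r^2)$. The four binomials lie in $I_A$. Modulo the last two, every element of $I_A$ becomes a polynomial in $x_1,\dots,x_4,s,r$, which lies in $I_B=(q-p,\ sr-p)$ by Example 14.

*$\mathcal M_A\subseteq\mathcal U_A$.* Elements of $\mathcal M_A$ have degree $d$, $(0,0,2,0)$ or $(2,2,0,2)$. If $\mathfrak mI_A$ had a nonzero element in one of these degrees $b$, then $I_A$ would be nonzero in degree $b-\mathbf a$ for some $\mathbf a\in A$. So $b-\mathbf a$, and hence $b$, would be componentwise at least the degree $g$ of one of the generators, with $b\ne g$ since $\mathbf a\neq0$. But none of the three degrees is componentwise $\ge$ another: $(0,0,2,0)$ is larger than the other two in the third coordinate and smaller in the first, and $d$ is larger than $(2,2,0,2)$ in the third and smaller in the first. So $\mathfrak mI_A$ is zero in these degrees, all classes there are singletons, and Corollary 26 gives $\mathcal M_A\subseteq\mathcal U_A$.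

*$\mathcal M_{A'}\not\subseteq\mathcal U_{A'}$ for $A'$ corresponding to $\{x_1,x_2,x_3,x_4,z,w\}$.* Setting the entries at $s$ and $r$ to zero gives $\mu=-2\nu=-2\rho$. So the relations for $A'$ are
$$(\lambda-2\nu,\ \lambda-2\nu,\ -\lambda,\ -\lambda,\ \nu,\ \nu),\qquad \lambda,\nu\in\mathbb Z .$$
Taking $\lambda=\nu=1$ gives $(-1,-1,-1,-1,1,1)$, so $pq-zw\in I'=I_{A'}$.

The $A'$-fibers of $z$ and of $w$ are singletons: if a relation is added to the exponent vector of $z$ and the result is nonnegative, then the entry at $w$ forces $\nu\ge0$, and the entries at the $x_i$ force $2\nu\le\lambda\le0$. Hence $\nu=\lambda=0$. For $w$ the argument is the same with the entry at $z$. So $I'_{\deg z}=I'_{\deg w}=0$.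

An element of $\mathfrak m'I'$ of degree $\deg(zw)$ is a sum of elements $xf$ with $x$ a variable of $R'$ and $f\in I'$ homogeneous. The monomial $zw$ can occur in $xf$ only if $x=z$ and $f\in I'_{\deg w}=0$, or $x=w$ and $f\in I'_{\deg z}=0$. So $zw$ occurs in no such element. Hence $pq\not\sim'zw$ and $pq-zw\in\mathcal M_{A'}$.

On the other hand, take any monomial order. The larger of $p,q$ lies in $\mathrm{in}(I')$, because $p-q\in I'$, and it properly divides $pq$. So $pq$ lies in $\mathrm{in}(I')$ without being a minimal generator, and it is not the minimum of its fiber. By Fact 5(2), $pq$ is a term of no element of the reduced Gröbner basis. Thus $pq-zw\notin\mathcal U_{A'}$.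

In the larger ring $R$ one sees how $pq$ and $zw$ are joined through monomials that use $s$ and $r$:
$$pq\ \sim\ p\,sr\ \sim\ s^2r^2\ \sim\ z\,r^2\ \sim\ zw,$$
where neighbors share $x_1$, $s$, $r$ and $z$ respectively. So $pq-zw\notin\mathcal M_A$, and $\mathcal M_A\subseteq\mathcal U_A$ places no demand on it. The other inclusion does place a demand: under $\mathcal U_A\subseteq\mathcal M_A$, Proposition 24 for $A'$ together with Lemma 19 would rule out such a chain, as in Step 2 of the proof of Theorem 16. So each inclusion separately falls short, while the equality $\mathcal U_A=\mathcal M_A$ is hereditary by Theorem 16.
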